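\title{Diagonal degenerations of matrix Schubert varieties need not be Cohen--Macaulay}

\begin{abstract}
Let $J$ be the initial ideal of a Schubert determinantal ideal $I_w$ for a diagonal term order, and let $\Delta$ be the Stanley--Reisner complex of the polarization of $J$. Stelzer and Yong asked whether $\Delta$ is Cohen--Macaulay, shellable, vertex-decomposable, or a subword complex. We show that none of the four properties holds in general. For $w=2143675$ and every diagonal term order, $J$ has a minimal generator of degree at least $9$, while Cohen--Macaulayness over any field would force all generators to have degree at most $7$. For $w=214365$ the complex is vertex-decomposable but is not a subword complex. When $J$ is squarefree, $\Delta$ is Cohen--Macaulay over $\mathbb{C}$.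
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $Z=(z_{ij})$ be the generic $n\times n$ matrix, let $R=\mathbb{C}[z_{ij}:1\le i,j\le n]$ be the coordinate ring of the space of $n\times n$ complex matrices, and let $Z_{ij}$ be the northwest $i\times j$ submatrix of $Z$. For a permutation $w\in S_n$ put
\[
r_{ij}=\#\{1\le a\le i: w(a)\le j\}.
\]
This is the rank of the northwest $i\times j$ submatrix of the permutation matrix with $1$'s in the positions $(a,w(a))$. Fulton's \emph{Schubert determinantal ideal} $I_w\subseteq R$ is generated by the $(r_{ij}+1)\times(r_{ij}+1)$ minors of $Z_{ij}$ for all $i,j$. Its zero set, the \emph{matrix Schubert variety} $\mathfrak{X}_w$, consists of the matrices whose northwest submatrices have rank at most that of the corresponding submatrix of the permutation matrix.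

A term order on $R$ is \emph{diagonal} if the leading monomial of every minor of $Z$ is the product of the entries on its main (northwest--southeast) diagonal, and \emph{antidiagonal} if it is the product of the entries on the southwest--northeast antidiagonal. The lex-diagonal order, that is, the lexicographic order with $z_{11}>z_{12}>\dots>z_{1n}>z_{21}>\cdots$, is diagonal. Fix a diagonal term order and let $J=\operatorname{init}I_w$ be the ideal generated by the leading monomials of all elements of $I_w$.

The ideal $J$ need not be squarefree, and one passes to a simplicial complex by \emph{polarizing}. If $d_i$ is the largest exponent of a variable $x_i$ among the minimal monomial generators of $J$, introduce variables $x_{i,1}=x_i,\,x_{i,2},\dots,x_{i,d_i}$ and replace each factor $x_i^{a}$ of a minimal generator by $x_{i,1}x_{i,2}\cdots x_{i,a}$. The result is a squarefree monomial ideal $\widetilde J$ in a larger polynomial ring $\widetilde R$; if $J$ is squarefree, then $\widetilde J=J$. The \emph{Stanley--Reisner complex} $\Delta_{\widetilde J}$ has the variables of $\widetilde R$ as its ground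 set, and its faces are the sets of variables whose product is not in $\widetilde J$. A variable that lies in $\widetilde J$ is not a vertex.

Finally, let $\mathcal{Q}$ be a word in the simple reflections of a Coxeter group and let $\pi$ be an element of the group. The \emph{subword complex} $\Delta(\mathcal{Q},\pi)$ of Knutson and Miller \cite{KM} has as faces the subwords $\mathcal{P}$ of $\mathcal{Q}$ (sets of positions) such that the complementary subword $\mathcal{Q}\setminus\mathcal{P}$ contains a reduced expression for $\pi$. The other properties in the following question are recalled in Section~\ref{sec:complexes}.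

\medskip
\noindent\textbf{Problem} (Stelzer--Yong \cite{SY})\textbf{.} \emph{In increasing order of strength: is $\Delta_{\widetilde J}$ Cohen--Macaulay, shellable, vertex-decomposable, a subword complex? Which of these properties hold for every permutation $w$ and every diagonal term order?}
\medskip

There are good reasons to expect a positive answer. The ring $R/I_w$ is Cohen--Macaulay, and $R/J$ is a quotient of $\widetilde R/\widetilde J$ by a regular sequence, so the weakest property over $\mathbb{C}$ asks exactly whether Cohen--Macaulayness survives the passage from $I_w$ to $J$. For antidiagonal term orders it does: Knutson and Miller showed that the corresponding complex is a subword complex, and hence has all four properties. Knutson, Miller and Yong showed the same for diagonal term orders when $w$ is vexillary, that is, avoids the pattern $2143$. For $w=2143$ itself all four properties hold as well (Example~\ref{ex:2143}). It has also been conjectured, and verified for $n\le 7$ with the lex-diagonal order, that $\widetilde J$ is equidimensional, which is a necessary condition for Cohen--Macaulayness.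 Nevertheless all four properties fail.

\begin{theorem}\label{thm:A}
Let $n\ge 7$ and let $w\in S_n$ be $2143675$ followed by the fixed points $8,\dots,n$. For every diagonal term order, $J=\operatorname{init}I_w$ has a minimal generator of degree $9$, $10$ or $11$, whereas if $\Delta_{\widetilde J}$ were Cohen--Macaulay over some field, all minimal generators of $J$ would have degree at most $7$. Hence $\Delta_{\widetilde J}$ is not Cohen--Macaulay over any field, and it is not shellable, not vertex-decomposable and not a subword complex. The same holds for $w^{-1}$, which is $2143756$ followed by the fixed points.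
\end{theorem}

For a permutation in $S_6$ the strongest property already separates from the other three.

\begin{theorem}\label{thm:B}
For $w=214365\in S_6$ and every diagonal term order, $\Delta_{\widetilde J}$ is vertex-decomposable, hence shellable and Cohen--Macaulay, but it is not a subword complex.
\end{theorem}

\begin{theorem}\label{thm:C}
For every $w$ and every diagonal term order, if $J$ is squarefree, then $\Delta_{\widetilde J}$ is Cohen--Macaulay over $\mathbb{C}$.
\end{theorem}

We do not address the equidimensionality conjecture, and we do not claim that $n=7$ is the smallest size at which Cohen--Macaulayness fails.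

The Hilbert series cannot by itself detect the failure in Theorem~\ref{thm:A}, because $R/J$ shares it with the Cohen--Macaulay ring $R/I_w$. It does bound the degrees of the generators of $J$ when $\Delta_{\widetilde J}$ is Cohen--Macaulay (Lemma~\ref{lem:degree}), so we look for a generator of high degree. Such generators arise as follows. In our examples $z_{11}\in I_w$. Once $z_{11}$ is set to zero, the minors through the northwest corner lose their diagonal terms, and the variables $z_{12}$ and $z_{21}$ take over the leading monomials. Further leading monomials appear when $z_{12}$ or $z_{21}$ is eliminated between two generators, and each elimination raises the degree. For $214365$ (Section~\ref{sec:small}) eliminating $z_{12}$ gives a generator whose degree equals the bound. For $2143675$ (Section~\ref{sec:main}) both variables can be eliminated, and the bound is exceeded. Section~\ref{sec:squarefree} treats squarefree $J$.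

\section{Background and a degree bound}\label{sec:background}

\subsection{Simplicial complexes}\label{sec:complexes}

Let $\Delta$ be a simplicial complex on a finite ground set $V$, let $\mathbf{k}$ be a field, and let $S=\mathbf{k}[V]$ be the polynomial ring on $V$. The ideal $I_\Delta\subseteq S$ is generated by the products of the non-faces. A set $F\subseteq V$ is a face if and only if the prime ideal generated by the variables in $V\setminus F$ contains $I_\Delta$. The complex is \emph{pure} if all facets (maximal faces) have the same number of elements, and it is \emph{Cohen--Macaulay over $\mathbf{k}$} if the ring $S/I_\Delta$ is Cohen--Macaulay. A pure complex is \emph{shellable} if its facets can be ordered $F_1,\dots,F_m$ so that, for each $j>1$, the maximal sets among $F_1\cap F_j,\dots,F_{j-1}\cap F_j$ all have $|F_j|-1$ elements.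

For a vertex $v$, the \emph{deletion} of $v$ consists of the faces not containing $v$, and the \emph{link} of $v$ consists of the faces $F$ with $v\notin F$ and $F\cup\{v\}\in\Delta$. Both live on $V\setminus\{v\}$, and their ideals are obtained from $I_\Delta$ by setting $v=0$ and $v=1$, respectively. The complex $\Delta$ is \emph{vertex-decomposable} if it is pure and either it is a simplex (the set of all subsets of one set) or it has a vertex whose deletion and link are both vertex-decomposable. A facet of $\Delta$ is either a facet of the deletion of $v$ or the union of $\{v\}$ with a facet of the link. Hence, if all facets of the deletion have $m$ elements and all facets of the link have $m-1$, then $\Delta$ is pure with facets of $m$ elements.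

Vertex-decomposable complexes are shellable, and shellable complexes are Cohen--Macaulay over every field. Subword complexes are vertex-decomposable and are homeomorphic to balls or spheres \cite{KM}. In a triangulated ball or sphere a face of codimension one lies in at most two facets: if it lies in $m$ facets, the top local homology at an interior point of the face has rank $m-1$, and this rank is at most $1$ on a manifold with boundary.

\begin{lemma}\label{lem:principal}
If $I_\Delta=(\mu)$ for a squarefree monomial $\mu\ne1$, then $\Delta$ is vertex-decomposable and its facets have $|V|-1$ elements.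
\end{lemma}

\begin{proof}
We induct on $\deg\mu$. If $\mu=v$ is a variable, then $\Delta$ is the simplex on $V\setminus\{v\}$. Otherwise let $v$ divide $\mu$. The deletion of $v$ is the simplex on $V\setminus\{v\}$, with $|V|-1$ elements, and the link has ideal $(\mu/v)$ on $V\setminus\{v\}$, so it is vertex-decomposable with facets of $|V|-2$ elements.
\end{proof}

\subsection{Hilbert series}\label{sec:hilbert}

Let $I$ be a homogeneous ideal in a polynomial ring $S$ in $N$ variables of degree $1$, and let $D=\dim S/I$. The Hilbert series of $S/I$ can be written as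
\[
\frac{\mathcal{K}_I(t)}{(1-t)^N}=\frac{h_I(t)}{(1-t)^{D}},\qquad h_I(1)\neq0,
\]
with polynomials $\mathcal{K}_I$ and $h_I$, the \emph{$K$-polynomial} and the \emph{$h$-polynomial}. We use the following facts.
\begin{itemize}
\item[(H1)] For $F$ homogeneous of degree $d$, the exact sequence $0\to (S/(I:F))(-d)\to S/I\to S/(I+(F))\to0$ gives $\mathcal{K}_{I+(F)}=\mathcal{K}_I-t^d\,\mathcal{K}_{I:F}$. If $F$ is a nonzerodivisor modulo $I$, this reads $\mathcal{K}_{I+(F)}=(1-t^d)\mathcal{K}_I$. An ideal of codimension $c$ generated by $c$ forms of degrees $d_1,\dots,d_c$ is generated by a regular sequence, so its $K$-polynomial is $\prod_i(1-t^{d_i})$.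
\item[(H2)] An ideal $I$ and its initial ideal have the same Hilbert series. If $J_1\subseteq J$ are homogeneous ideals with the same Hilbert series, then $J_1=J$.
\item[(H3)] Polarization \cite[\S1.6]{HH}: the minimal generators of $\widetilde J$ are the polarizations of those of $J$ and have the same degrees. The ring $R/J$ is the quotient of $\widetilde R/\widetilde J$ by a regular sequence of linear forms, so $h_J=h_{\widetilde J}$.
\item[(H4)] The ideal of maximal minors of a generic $6\times5$ matrix of variables of $R$ is prime and has the resolution $0\to R(-6)^5\to R(-5)^6\to R$. Its $K$-polynomial is therefore $1-6t^5+5t^6$.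
\end{itemize}

The next lemma is our obstruction to Cohen--Macaulayness. A Cohen--Macaulay ring can be cut down to dimension zero without changing the degrees of its defining equations, and a zero-dimensional ring needs no equations beyond the first degree in which it vanishes.

\begin{lemma}\label{lem:degree}
Let $\Delta$ be Cohen--Macaulay over some field, and let $h$ be the $h$-polynomial of $I_\Delta$. Then every minimal generator of $I_\Delta$ has degree at most $1+\deg h$.
\end{lemma}

\begin{proof}
The minimal generators of $I_\Delta$ are the products of the minimal non-faces, and the Hilbert function counts the monomials outside $I_\Delta$; neither depends on the field. Depth and dimension are unchanged by field extension, so we may assume that the field $\mathbf{k}$ is infinite. Then $S/I_\Delta$ has a system of parameters $\theta$ consisting of $D=\dim S/I_\Delta$ linear forms. Because $S/I_\Delta$ is Cohen--Macaulay, $\theta$ is a regular sequence on it; this is the only use of the hypothesis. The forms in $\theta$ are linearly independent, so $\theta$ is also regular on $S$, and $S'=S/(\theta)$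 is a polynomial ring. Put $I'=I_\Delta S'$.

Since $\theta$ is regular on $S$ and on $S/I_\Delta$, we have $\operatorname{Tor}_i^S(S/I_\Delta,S')=0$ for $i>0$. So tensoring the minimal graded free resolution of $S/I_\Delta$ with $S'$ gives a free resolution of $S'/I'$, which is minimal because its matrices still have entries of positive degree. In particular $I_\Delta$ and $I'$ have minimal generators of the same degrees. By (H1) the Hilbert series of $S'/I'$ is $h(t)$, so $I'_j=S'_j$ for $j\ge1+\deg h$. For $j\ge2+\deg h$ this gives $I'_j=S'_j=S'_1S'_{j-1}=S'_1I'_{j-1}$, so $I'$ has no minimal generator of degree $j$.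
\end{proof}

\subsection{Schubert determinantal ideals}\label{sec:fulton}

The \emph{Rothe diagram} of $w$ is the set of boxes $(i,j)$ with $w(i)>j$ and $w^{-1}(j)>i$; it has $\ell(w)$ elements, where $\ell(w)$ is the number of inversions. The \emph{essential set} consists of the boxes $(i,j)$ of the diagram such that neither $(i+1,j)$ nor $(i,j+1)$ is in the diagram. Appending fixed points to $w$ changes neither the diagram nor the ranks $r_{ij}$ at its boxes. Fulton \cite{Fulton} proved:
\begin{itemize}
\item[(F)] $I_w$ is prime, $R/I_w$ is Cohen--Macaulay, $\operatorname{codim}I_w=\ell(w)$, and $I_w$ is generated by the $(r_{ij}+1)\times(r_{ij}+1)$ minors of $Z_{ij}$ for $(i,j)$ in the essential set.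
\end{itemize}

\subsection{Leading monomials}\label{sec:lt}

From now on a diagonal term order is fixed but arbitrary. We write $<$ for it and $\operatorname{lt}(F)$ for the largest monomial of $F\ne0$; an inequality $m\operatorname{lt}(F)<m'$ is regarded as true when $F=0$. We use three rules without comment: $\operatorname{lt}(FF')=\operatorname{lt}(F)\operatorname{lt}(F')$; common factors may be cancelled from an inequality between monomials; and if one summand of a sum has a leading monomial strictly larger than those of all the others, then this is the leading monomial of the sum. Applied to $2\times2$ minors, the diagonal property is the \emph{exchange inequality}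
\begin{equation}\label{eq:exchange}
z_{ij}z_{kl}>z_{il}z_{kj}\qquad(i<k,\ j<l).
\end{equation}
Every comparison of monomials below is a chain of such exchanges, and this is why the results hold for all diagonal orders at once.

Let $F\mapsto F^T$ be the automorphism $z_{ij}\mapsto z_{ji}$ of $R$, and define $m<^Tm'$ to mean $m^T<m'^T$. Transposition takes minors to minors and diagonals to diagonals, so $<^T$ is again diagonal. It exchanges $r_{ij}$ for $w$ with $r_{ji}$ for $w^{-1}$, so $I_w^T=I_{w^{-1}}$. Since $\operatorname{lt}_{<}(F^T)=(\operatorname{lt}_{<^T}F)^T$, we obtain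
\begin{equation}\label{eq:transpose}
\operatorname{init}_{<}I_{w^{-1}}=\bigl(\operatorname{init}_{<^T}I_w\bigr)^T .
\end{equation}

\section{The permutations $2143$ and $214365$}\label{sec:small}

All permutations considered below begin with $2$, so $z_{11}\in I_w$. We may therefore set $z_{11}=0$ in the other generators, and we do so throughout; a minor that does not contain the entry $z_{11}$ is unaffected and keeps its diagonal leading monomial. For the rest of the paper the first five entries (four if $n=4$) of rows $1,2,3$ are denoted
\[
p=(0,a,p_3,p_4,p_5),\qquad q=(b,q_2,q_3,q_4,q_5),\qquad s=(s_1,\dots,s_5),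
\]
so $a=p_2=z_{12}$, $b=q_1=z_{21}$, and otherwise $p_j=z_{1j}$, $q_j=z_{2j}$, $s_j=z_{3j}$. Let $d_{ijk}$ be the minor of $p,q,s$ in the columns $i<j<k$. For $2\le j<k$,
\[
d_{1jk}=-b\,p_js_k+p_jq_ks_1+b\,p_ks_j-p_kq_js_1 .
\]
By \eqref{eq:exchange}, $q_ks_1<b\,s_k$, $\;p_ks_j<p_js_k$, and $p_kq_js_1<p_k\,b\,s_j$. Hence
\begin{equation}\label{eq:ltd}
\operatorname{lt}(d_{1jk})=b\,z_{1j}z_{3k}\qquad(2\le j<k).
\end{equation}
The case that occurs in every example is the determinant of $Z_{33}$,
\begin{equation}\label{eq:f}
f=d_{123}=-ab\,s_3+a\,q_3s_1+b\,p_3s_2-p_3q_2s_1,\qquad \operatorname{lt}(f)=ab\,z_{33}.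
\end{equation}

\begin{example}\label{ex:2143}
Let $w=2143\in S_4$. The diagram and the essential set are both $\{(1,1),(3,3)\}$, with ranks $0$ and $2$, so $I_w=\langle z_{11},\det Z_{33}\rangle$ has $K$-polynomial $(1-t)(1-t^3)$ by (F) and (H1). For an antidiagonal order the leading monomials $z_{11}$ and $z_{13}z_{22}z_{31}$ of the two generators span an ideal with this $K$-polynomial, which by (H2) is the initial ideal. For a diagonal order the leading monomial $z_{11}z_{22}z_{33}$ of $\det Z_{33}$ is a multiple of $z_{11}$ and carries no information; one must first pass to $f$. Then \eqref{eq:f} and the same count give $J=\langle z_{11},z_{12}z_{21}z_{33}\rangle$. The faces of $\Delta_J$ are the sets of variables other than $z_{11}$ that do not contain all of $z_{12},z_{21},z_{33}$. This is the subword complex $\Delta(\mathcal{Q},\sigma)$ for commuting simple reflections $\sigma,\tau$ and a word $\mathcal{Q}$ with three letters $\sigma$ and twelve letters $\tau$.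
\end{example}

Now let $w=214365\in S_6$ and $I=I_w$. The diagram and the essential set are $\{(1,1),(3,3),(5,5)\}$, with ranks $0,2,4$. So $I=\langle z_{11},f,g\rangle$, where $g$ is $\det Z_{55}$ with $z_{11}=0$. Since $\operatorname{codim}I=\ell(w)=3$, (H1) gives
\begin{equation}\label{eq:KB}
\mathcal{K}_I=(1-t)(1-t^3)(1-t^5).
\end{equation}
Put
\[
c=z_{33},\qquad U=z_{34}z_{43}z_{55},\qquad P=z_{23}z_{31},\qquad Q=z_{13}z_{32}.
\]
The exchange inequality does not decide between $aP$ and $bQ=(aP)^T$: the lex-diagonal order has $aP>bQ$, and its transpose has $bQ>aP$.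

\begin{proposition}\label{prop:initB}
For $w=214365$,
\[
J=\begin{cases}\langle z_{11},\,abc,\,abU,\,aPU,\,b^2QU\rangle&\text{if }aP>bQ,\\ \langle z_{11},\,abc,\,abU,\,bQU,\,a^2PU\rangle&\text{if }bQ>aP.\end{cases}
\]
\end{proposition}

\begin{proof}
Here $w=w^{-1}$, and transposition exchanges $a\leftrightarrow b$ and $P\leftrightarrow Q$ and fixes $c$ and $U$. By \eqref{eq:transpose} it suffices to treat the case $aP>bQ$. We know $\operatorname{lt}(f)=abc$. We construct elements $F_5,F_6,F_7\in I$, indexed by their degrees, that supply the other three monomials, and then compare Hilbert series.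

\emph{The element $F_5$.} Expand $g$ along its first three rows. It is the signed sum of the products of $d_{ijk}$ with the complementary $2\times2$ minor of rows $4,5$, and the summand for $ijk=123$ is $f\cdot(z_{44}z_{55}-z_{45}z_{54})$. Removing this multiple of $f$ leaves $F_5=g-f\cdot(z_{44}z_{55}-z_{45}z_{54})\in I$. The leading monomials of the nine remaining summands follow from \eqref{eq:ltd} and the diagonal property, and each is compared with an earlier one by a single exchange:
\[
\begin{array}{c|l|c|l}
ijk&\text{leading monomial}&\text{smaller than}&\text{because}\\\hline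
124&ab\,z_{34}z_{43}z_{55}=abU&&\\
125&ab\,z_{35}z_{43}z_{54}&124&z_{35}z_{54}<z_{34}z_{55}\\
134&b\,z_{13}z_{34}z_{42}z_{55}&124&z_{13}z_{42}<z_{12}z_{43}\\
135&b\,z_{13}z_{35}z_{42}z_{54}&134&z_{35}z_{54}<z_{34}z_{55}\\
145&b\,z_{14}z_{35}z_{42}z_{53}&135&z_{14}z_{53}<z_{13}z_{54}\\
234&a\,z_{23}z_{34}z_{41}z_{55}&124&z_{23}z_{41}<z_{21}z_{43}\\
235&a\,z_{23}z_{35}z_{41}z_{54}&234&z_{35}z_{54}<z_{34}z_{55}\\
245&a\,z_{24}z_{35}z_{41}z_{53}&235&z_{24}z_{53}<z_{23}z_{54}\\
345&z_{13}z_{24}z_{35}z_{41}z_{52}&245&z_{13}z_{52}<z_{12}z_{53}
\end{array}
\]
So $\operatorname{lt}(F_5)=abU$.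

\emph{The element $F_6$.} Both leading monomials found so far are divisible by $ab$, so we eliminate this product. Expanding along the first two rows, $g=\sum_{i<j}(p_iq_j-p_jq_i)\,\omega_{ij}$, where $\omega_{ij}$ is $(-1)^{i+j+1}$ times the minor of rows $3,4,5$ with columns $i,j$ deleted. The coefficient of $ab$ is $-\omega_{12}$ in $g$ and $-s_3$ in $f$, which leads to $F_6=s_3g-\omega_{12}f\in I$. To expand $F_6$, note that $g$ is unchanged when $p,q$ are replaced by $p'=p-\frac{p_3}{s_3}s$ and $q'=q-\frac{q_3}{s_3}s$. These rows have third entry $0$, so for $i,j\neq 3$ the determinant of $p,q,s$ in the columns $i,j,3$, taken in this order, equals $s_3(p'_iq'_j-p'_jq'_i)$. Thus $s_3g$ is the sum over $i<j$ with $i,j\ne3$ of $\omega_{ij}$ times this determinant. The pair $(1,2)$ contributes $\omega_{12}f$, and sorting the columns in the other five gives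
\[
F_6=-\omega_{14}d_{134}-\omega_{15}d_{135}-\omega_{24}d_{234}-\omega_{25}d_{235}+\omega_{45}d_{345}.
\]
The leading monomials of the summands are
\[
\begin{aligned}
\omega_{14}d_{134}:&\quad z_{32}z_{43}z_{55}\cdot b\,z_{13}z_{34}=bQU,\\
\omega_{15}d_{135}:&\quad z_{32}z_{43}z_{54}\cdot b\,z_{13}z_{35}<bQU,\\
\omega_{24}d_{234}:&\quad z_{31}z_{43}z_{55}\cdot a\,z_{23}z_{34}=aPU,\\
\omega_{25}d_{235}:&\quad z_{31}z_{43}z_{54}\cdot a\,z_{23}z_{35}<aPU,\\
\omega_{45}d_{345}:&\quad z_{31}z_{42}z_{53}\cdot z_{13}z_{24}z_{35}<z_{31}z_{43}z_{54}\cdot a\,z_{23}z_{35}.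
\end{aligned}
\]
The second and fourth lines use $z_{35}z_{54}<z_{34}z_{55}$, and the last uses $z_{13}z_{42}<z_{12}z_{43}$ and $z_{24}z_{53}<z_{23}z_{54}$. Since $aP>bQ$, we get $\operatorname{lt}(F_6)=aPU$.

\emph{The element $F_7$.} The monomials $abc$, $abU$, $aPU$ are all divisible by $a$, so we now eliminate $a$. Let $T_j=b\,s_j-s_1q_j$, so that $T_1=0$, and let $\nu_j$ be $(-1)^{j-1}$ times the minor of rows $2,3,4,5$ in the columns $\{1,\dots,5\}\setminus\{j\}$. Expanding along the first row,
\[
f=-aT_3+p_3T_2,\qquad g=a\nu_2+p_3\nu_3+p_4\nu_4+p_5\nu_5,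
\]
and so
\[
F_7=\nu_2f+T_3g=p_3(T_2\nu_2+T_3\nu_3)+T_3(p_4\nu_4+p_5\nu_5)\in I .
\]
The leading monomial cannot be read off from this form, because of cancellation inside $T_2\nu_2+T_3\nu_3$. The vector $(T_j)=b\,s-s_1q$ lies in the span of rows $2$ and $3$, so $\sum_jT_j\nu_j=0$ and $T_2\nu_2+T_3\nu_3=-T_4\nu_4-T_5\nu_5$. Since $d_{13l}=p_lT_3-p_3T_l$, this gives
\[
F_7=\nu_4d_{134}+\nu_5d_{135}.
\]
The leading monomials are $b\,z_{32}z_{43}z_{55}\cdot b\,z_{13}z_{34}=b^2QU$ and $b\,z_{32}z_{43}z_{54}\cdot b\,z_{13}z_{35}$, and the second is smaller because $z_{35}z_{54}<z_{34}z_{55}$. So $\operatorname{lt}(F_7)=b^2QU$.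

\emph{Equality.} Let $J_1\subseteq J$ be the ideal in the statement. Leaving out $z_{11}$ and adding the generators one at a time, the colon ideals are
\[
(abc):abU=(c),\qquad (abc,abU):aPU=(bc,b)=(b),
\]
\[
(abc,abU,aPU):b^2QU=(ac,a,aP)=(a).
\]
The variable $z_{11}$ contributes a factor $1-t$, so by (H1)
\[
\mathcal{K}_{J_1}=(1-t)\bigl[1-t^3-t^5(1-t)-t^6(1-t)-t^7(1-t)\bigr]=(1-t)(1-t^3-t^5+t^8),
\]
which is \eqref{eq:KB}. By (H2), $J_1=J$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
The two ideals in Proposition~\ref{prop:initB} differ by a renaming of variables, so we may assume $aP>bQ$. None of the five generators divides another, so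
\[
\widetilde J=\langle z_{11},\,abc,\,abU,\,aPU,\,bb'QU\rangle
\]
with one new variable $b'$. The variable $z_{11}$ is not a vertex, and $\Delta=\Delta_{\widetilde J}$ is a complex on the remaining $36$ variables.

\emph{Vertex-decomposability.} The deletion of $a$ has ideal $(bb'QU)$ on $35$ variables. By Lemma~\ref{lem:principal} it is vertex-decomposable with facets of $34$ elements. The link $\Lambda$ of $a$ has ideal $(bc,bU,PU)$, since $bU$ divides $bb'QU$. In $\Lambda$, the deletion of $b$ has ideal $(PU)$ on $34$ variables, so it is vertex-decomposable with facets of $33$ elements. The link of $b$ in $\Lambda$ has ideal $(c,U)$; it is the complex of the principal ideal $(U)$ on the $33$ variables other than $c$, vertex-decomposable with facets of $32$ elements. Hence $\Lambda$ is pure with facets of $33$ elements and is vertex-decomposable, and then $\Delta$ is pure with facets of $34$ elements and is vertex-decomposable.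

\emph{Not a subword complex.} The variable $z_{34}$ divides $U$. Each of the monomials $abc$, $abU$, $aPU$, $bb'QU$ is divisible by at least two of the three variables $a,b,z_{34}$, so each of the primes $(z_{11},a,b)$, $(z_{11},a,z_{34})$, $(z_{11},b,z_{34})$ contains $\widetilde J$. Their complements in the $37$ variables of $\widetilde R$ are faces with $34$ elements, hence facets. All three contain the codimension-one face complementary to $\{z_{11},a,b,z_{34}\}$. In a subword complex such a face lies in at most two facets (Section~\ref{sec:complexes}), so $\Delta$ is not a subword complex.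
\end{proof}

\begin{remark}\label{rem:sharp}
By \eqref{eq:KB} the $h$-polynomial is $(1+t+t^2)(1+t+t^2+t^3+t^4)$, of degree $6$. The generator $b^2QU$ has degree $7$, so the bound of Lemma~\ref{lem:degree} is attained. Every generator of $J$ other than $z_{11}$ is still divisible by $a$ or by $b$.
\end{remark}

\section{The permutation $2143675$}\label{sec:main}

Let $w$ be as in Theorem~\ref{thm:A} and $I=I_w$. The diagram is $\{(1,1),(3,3),(5,5),(6,5)\}$, and the essential set is $\{(1,1),(3,3),(6,5)\}$, with ranks $0,2,4$. By (F),
\[
I=\langle z_{11},\ f,\ 5\times5\text{ minors of }Z_{65}\rangle .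
\]
Compared with $214365$, the determinant $g$ is replaced by the six maximal minors of a $6\times5$ matrix. One of these omits row $2$ and another omits row $1$, and they allow us to eliminate $a$ and $b$ separately. The degree bound, however, does not grow.

\subsection{The degree bound}

\begin{proposition}\label{prop:bound}
If $\Delta_{\widetilde J}$ is Cohen--Macaulay over some field, then all minimal generators of $J$ have degree at most $7$.
\end{proposition}

\begin{proof}
We build $I$ in three steps. The variable $z_{11}$ is not in the prime ideal of $5\times5$ minors of $Z_{65}$, so by (H4) and (H1) the ideal $I'=\langle z_{11},\,5\times5\text{ minors of }Z_{65}\rangle$ has $K$-polynomial $(1-t)(1-6t^5+5t^6)$. Let $w'$ be $2134675$ followed by fixed points. Its diagram is $\{(1,1),(5,5),(6,5)\}$ and its essential set is $\{(1,1),(6,5)\}$, with ranks $0,4$. Thus $I'=I_{w'}$ is prime by (F). The matrix with $z_{12}=z_{21}=z_{33}=1$ and zeros elsewhere has rank $3$ and $z_{11}=0$, so it lies in the zero set of $I'$, and $f=-1$ there. Hence $f\notin I'$, and $f$ is a nonzerodivisor modulo $I'$.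 Therefore
\[
\mathcal{K}_I=(1-t)(1-t^3)(1-6t^5+5t^6)=(1-t)^4(1+t+t^2)(1+2t+3t^2+4t^3+5t^4),
\]
and $h_I=(1+t+t^2)(1+2t+3t^2+4t^3+5t^4)$ has degree $6$. By (H2) and (H3), $h_{\widetilde J}=h_I$. Lemma~\ref{lem:degree} bounds the degrees of the generators of $\widetilde J$ by $7$, and by (H3) these are the degrees of the generators of $J$.
\end{proof}

\subsection{A leading monomial of degree $11$}

Let $Y=(z_{ij})_{3\le i\le6,\,1\le j\le5}$, a $4\times5$ matrix with first row $s$, and let $\rho_j$ be $(-1)^{j-1}$ times the determinant of $Y$ with column $j$ removed. For a row vector $v$, the determinant of the matrix obtained by placing $v$ on top of $Y$ is $\sum_jv_j\rho_j$. In particular $Y\rho=0$, where $\rho$ is the column vector $(\rho_1,\dots,\rho_5)$. The six maximal minors of $Z_{65}$, with $z_{11}=0$, are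
\[
\alpha=a\rho_2+A,\quad A=\sum_{j\ge3}p_j\rho_j;\qquad\beta=b\rho_1+B,\quad B=\sum_{j\ge2}q_j\rho_j;
\]
\[
D_k=\det(p;\,q;\,Y\text{ without row }k)\qquad(3\le k\le6).
\]
The leading monomials $r_j=\operatorname{lt}(\rho_j)$ are
\[
\begin{gathered}
r_1=z_{32}z_{43}z_{54}z_{65},\qquad r_2=z_{31}z_{43}z_{54}z_{65},\qquad r_3=z_{31}z_{42}z_{54}z_{65},\\
r_4=z_{31}z_{42}z_{53}z_{65},\qquad r_5=z_{31}z_{42}z_{53}z_{64}.
\end{gathered}
\]
To pass from $r_j$ to $r_{j+1}$ one replaces $z_{j+2,j+1}$ by $z_{j+2,j}$. So the exchange $z_{ij}z_{j+2,j+1}>z_{i,j+1}z_{j+2,j}$ for $i=1,2$ gives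
\begin{equation}\label{eq:chain}
p_2r_2>p_3r_3>p_4r_4>p_5r_5,\qquad q_1r_1>q_2r_2>q_3r_3>q_4r_4>q_5r_5 .
\end{equation}
Hence $\operatorname{lt}(\alpha)=ar_2$ and $\operatorname{lt}(\beta)=br_1$.

The relation that played the role of $\sum_jT_j\nu_j=0$ in Section~\ref{sec:small} is now $\sum_js_j\rho_j=0$. The polynomial $f$ involves only the first three columns, so we split the relation there: with $\Gamma=s_4\rho_4+s_5\rho_5$,
\begin{equation}\label{eq:Gamma}
s_1\rho_1+s_2\rho_2+s_3\rho_3=-\Gamma .
\end{equation}
On the left the leading monomials $z_{31}r_1=z_{32}r_2$ cancel. On the right there is no cancellation: $z_{34}r_4>z_{35}r_5$ because $z_{34}z_{65}>z_{35}z_{64}$, so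
\[
\gamma:=\operatorname{lt}(\Gamma)=z_{34}r_4=z_{31}z_{34}z_{42}z_{53}z_{65}.
\]

The leading monomials of $f,\alpha,\beta$ are divisible by $a$ or $b$. To find a monomial of $J$ that they do not account for, we look for an element of $I$ in which neither variable occurs. Modulo $(\alpha,\beta)$ we have $a\rho_2\equiv-A$ and $b\rho_1\equiv-B$. Substituting in
\[
-\rho_1\rho_2f=(a\rho_2)(b\rho_1)s_3-(a\rho_2)\rho_1s_1q_3-(b\rho_1)\rho_2s_2p_3+\rho_1\rho_2s_1p_3q_2
\]
shows that
\[
G:=AB\,s_3+A\rho_1s_1q_3+B\rho_2s_2p_3+\rho_1\rho_2s_1p_3q_2\equiv-\rho_1\rho_2f\pmod{(\alpha,\beta)},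
\]
so $G\in I$.

\begin{lemma}\label{lem:M}
$\operatorname{lt}(G)=M$, where $M=p_3q_2\,r_2\gamma=z_{13}z_{22}z_{31}^2z_{34}z_{42}z_{43}z_{53}z_{54}z_{65}^2$. In particular $M\in J$.
\end{lemma}

The exponents of $M$, placed in the positions of $Z_{65}$, are
\[
\begin{pmatrix}\cdot&\cdot&1&\cdot&\cdot\\ \cdot&1&\cdot&\cdot&\cdot\\ 2&\cdot&\cdot&1&\cdot\\ \cdot&1&1&\cdot&\cdot\\ \cdot&\cdot&1&1&\cdot\\ \cdot&\cdot&\cdot&\cdot&2\end{pmatrix}.
\]
The monomial contains the antidiagonal $z_{13}z_{22}z_{31}$ of $Z_{33}$, the only term of $f$ free of $a$ and $b$.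

\begin{proof}
The polynomial $G$ is bilinear in $p_3,p_4,p_5$ and $q_2,\dots,q_5$ with coefficients in $\mathbb{C}[Y]$. We compute the coefficient of each $p_iq_j$, simplify it by \eqref{eq:Gamma}, and compare with $M=p_3q_2r_2z_{34}r_4$.
\begin{itemize}
\item $p_3q_2$: the coefficient is $\rho_2(s_3\rho_3+s_2\rho_2+s_1\rho_1)=-\rho_2\Gamma$, which contributes the leading monomial $M$.
\item $p_3q_3$: the coefficient is $\rho_3(s_3\rho_3+s_1\rho_1+s_2\rho_2)=-\rho_3\Gamma$, and $p_3q_3r_3\gamma<M$ by \eqref{eq:chain}.
\item $p_3q_j$, $j\ge4$: the coefficient is $\rho_j(s_3\rho_3+s_2\rho_2)=-\rho_j\Gamma-\rho_j\rho_1s_1$. For the first part, $p_3q_jr_j\gamma<M$ by \eqref{eq:chain}. For the second, $r_1z_{31}=r_2z_{32}$ gives $p_3q_jr_jr_1z_{31}\le p_3q_4r_4r_2z_{32}<M$, because $z_{24}z_{32}<z_{22}z_{34}$.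
\item $p_iq_j$, $i\ge4$, $j\ne3$: the coefficient is $\rho_i\rho_js_3$, and $p_ir_iq_jr_jz_{33}\le p_4r_4q_2r_2z_{33}<M$, because $z_{14}z_{33}<z_{13}z_{34}$.
\item $p_iq_3$, $i\ge4$: the coefficient is $\rho_i(s_3\rho_3+s_1\rho_1)=-\rho_i\Gamma-\rho_i\rho_2s_2$. For the first part, \eqref{eq:chain} gives $p_4r_4\cdot q_3r_3<p_3r_3\cdot q_2r_2$; cancelling $r_3$, we get $p_ir_iq_3\gamma\le p_4r_4q_3\gamma<p_3q_2r_2\gamma=M$. For the second, $p_ir_iq_3r_2z_{32}\le p_4r_4q_3r_2z_{32}<M$, because $z_{14}z_{23}z_{32}<z_{14}z_{22}z_{33}<z_{13}z_{22}z_{34}$.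
\end{itemize}
So every monomial of $G$ other than $M$ is smaller than $M$.
\end{proof}

\subsection{Divisors of $M$ that lie in $J$}

Some minimal generator of $J$ divides $M$, but a priori it could have small degree. Excluding this is a statement about all elements of $I$, for a term order of which we know only \eqref{eq:exchange}. It is tractable because $M$ has degree one in each of the rows $1$ and $2$, which confines the relevant elements to bilinear forms in $p$ and $q$.

\begin{lemma}\label{lem:key}
Let $F\in I$ be nonzero and suppose that $M'=\operatorname{lt}(F)$ divides $M$. Then $M'=p_3q_2\,r_2\,m''$ for a monomial $m''$ with $z_{34}z_{42}z_{53}\mid m''\mid\gamma$. Equivalently, $M'$ is a multiple of $M/(z_{31}z_{65})$. In particular $9\le\deg M'\le11$.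
\end{lemma}

\begin{proof}
\emph{Reduction to a bilinear form.} Let $R_0$ be the polynomial ring in the variables $z_{ij}$ with $i\le6$, $j\le5$, $(i,j)\ne(1,1)$, and let $\psi:R\to R_0$ set all other variables to zero. Then $\psi$ deletes some terms of $F$ but not $M'$, and $\psi(I)$ is the ideal $I_0=(f,\alpha,\beta,D_3,\dots,D_6)$ of $R_0$. So we may assume $F\in I_0$. Grade $R_0$ by the pair (degree in row $1$, degree in row $2$). The generators are homogeneous: $f$ and $D_k$ have bidegree $(1,1)$, $\alpha$ has bidegree $(1,0)$, and $\beta$ has bidegree $(0,1)$. Replacing $F$ by its component containing $M'$, we may assume that $F$ is bihomogeneous, and since $M'\mid M$ both degrees are at most $1$. The component of $I_0$ of bidegree $(0,0)$ is zero. The component of bidegree $(1,0)$ is $\mathbb{C}[Y]\alpha$, whose leading monomials are divisible by $a$, and $a\nmid M$. The component of bidegree $(0,1)$ is $\mathbb{C}[Y]\beta$, whose leading monomials are divisible by $b$, and $b\nmid M$. So $F$ has bidegree $(1,1)$, and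
\[
F=ef+\sum_{k=3}^6e_kD_k+\Bigl(\sum_{j=1}^5x_jq_j\Bigr)\alpha+\Bigl(\sum_{i=2}^5y_ip_i\Bigr)\beta,\qquad e,e_k,x_j,y_i\in\mathbb{C}[Y].
\]
Moreover $M'=p_3q_2m'$ for a monomial $m'\in\mathbb{C}[Y]$ dividing $r_2\gamma$.

\emph{A relation satisfied by the $D_k$.} We have no control over the multipliers $e_k$, so we need an identity that removes them. For row vectors $u,v$ over $\mathbb{C}[Y]$ let
\[
\Omega(u,v)=\sum_ke_k\det(u;\,v;\,Y\text{ without row }k)=\sum_{i<j}(u_iv_j-u_jv_i)\,\Omega_{ij},\qquad\Omega_{ij}\in\mathbb{C}[Y],
\]
the second expression being the Laplace expansion along the first two rows; thus $\sum_ke_kD_k=\sum_{i<j}(p_iq_j-p_jq_i)\Omega_{ij}$. If $u\rho=v\rho=0$, each $5\times5$ matrix in the sum kills the nonzero vector $\rho$, so $\Omega(u,v)=0$. For $u=(\rho_2,-\rho_1,0,0,0)$ and $v=(\rho_3,0,-\rho_1,0,0)$ this reads $\rho_1\rho_3\Omega_{12}-\rho_1\rho_2\Omega_{13}+\rho_1^2\Omega_{23}=0$, and dividing by $\rho_1$,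
\begin{equation}\label{eq:Omega}
\Omega_{12}\rho_3-\Omega_{13}\rho_2+\Omega_{23}\rho_1=0 .
\end{equation}

\emph{Five coefficients of $F$.} Let $\phi_{ij}\in\mathbb{C}[Y]$ be the coefficient of $p_iq_j$ in $F$, and put $\delta_2=x_2+y_2$, $\delta_3=x_3+y_3$. The multiples of $\alpha$ and $\beta$ contribute $x_j\rho_i+y_i\rho_j$ to $\phi_{ij}$. With \eqref{eq:f},
\[
\begin{aligned}
\phi_{21}&=-es_3-\Omega_{12}+x_1\rho_2+y_2\rho_1,&\qquad\phi_{23}&=es_1+\Omega_{23}+x_3\rho_2+y_2\rho_3,\\
\phi_{31}&=es_2-\Omega_{13}+x_1\rho_3+y_3\rho_1,&\phi_{32}&=-es_1-\Omega_{23}+x_2\rho_3+y_3\rho_2,\\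
\phi_{22}&=\delta_2\rho_2.&&
\end{aligned}
\]
Since $\operatorname{lt}(F)=p_3q_2m'$, we have $\operatorname{lt}(\phi_{32})=m'$ and
\begin{equation}\label{eq:small}
z_{12}z_{21}\operatorname{lt}(\phi_{21}),\ \ z_{12}z_{23}\operatorname{lt}(\phi_{23}),\ \ z_{13}z_{21}\operatorname{lt}(\phi_{31}),\ \ z_{12}z_{22}\,r_2\operatorname{lt}(\delta_2)\ \ <\ \ z_{13}z_{22}\,m'.
\end{equation}
These inequalities say that the coefficients of $ab$, $aq_3$, $bp_3$, $aq_2$ are small, so $F$ behaves like an element from which $a$ and $b$ have been eliminated. Two combinations of the $\phi_{ij}$ that are free of $\Omega$ turn this into divisibility.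

\emph{Step 1: $m'=r_2m''$ with $m''=\operatorname{lt}(\delta_3)$.} Adding two of the formulas,
\[
\phi_{32}+\phi_{23}=\delta_3\rho_2+\delta_2\rho_3 .
\]
By \eqref{eq:small} and the exchange $z_{13}z_{22}<z_{12}z_{23}$ we have $\operatorname{lt}(\phi_{23})<m'$, so the left side has leading monomial $m'$. By \eqref{eq:chain} and \eqref{eq:small}, $z_{13}r_3\operatorname{lt}(\delta_2)<z_{12}r_2\operatorname{lt}(\delta_2)<z_{13}m'$, so $\operatorname{lt}(\delta_2\rho_3)<m'$. Hence $\delta_3\ne0$ and $r_2\operatorname{lt}(\delta_3)=m'$.

\emph{Step 2: $\gamma$ divides $m''r_1r_2$.} Relation \eqref{eq:Omega} suggests the combination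
\[
\begin{aligned}
\phi_{21}\rho_3-\phi_{31}\rho_2-\phi_{23}\rho_1={}&-e(s_3\rho_3+s_2\rho_2+s_1\rho_1)-(\Omega_{12}\rho_3-\Omega_{13}\rho_2+\Omega_{23}\rho_1)\\
&+x_1(\rho_2\rho_3-\rho_3\rho_2)+y_2(\rho_1\rho_3-\rho_3\rho_1)-(x_3+y_3)\rho_1\rho_2 .
\end{aligned}
\]
By \eqref{eq:Gamma} and \eqref{eq:Omega} this gives
\begin{equation}\label{eq:eGamma}
e\,\Gamma=\delta_3\rho_1\rho_2+\phi_{21}\rho_3-\phi_{31}\rho_2-\phi_{23}\rho_1 .
\end{equation}
The first summand on the right has leading monomial $m''r_1r_2=m'r_1$. The other three are smaller, by \eqref{eq:small} followed by \eqref{eq:chain}: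
\begin{itemize}
\item $\operatorname{lt}(\phi_{23})\,r_1<m'r_1$, as in Step 1;
\item $z_{21}\operatorname{lt}(\phi_{31})\,r_2<z_{22}r_2\,m'<z_{21}r_1m'$, so $\operatorname{lt}(\phi_{31})\,r_2<m'r_1$;
\item $z_{12}z_{21}\operatorname{lt}(\phi_{21})\,r_3<z_{13}r_3\,z_{22}m'<z_{12}\,z_{22}r_2\,m'<z_{12}z_{21}r_1m'$, so $\operatorname{lt}(\phi_{21})\,r_3<m'r_1$.
\end{itemize}
Taking leading monomials in \eqref{eq:eGamma} gives $\operatorname{lt}(e)\,\gamma=m''r_1r_2$.

\emph{Conclusion.} The variables $z_{34},z_{42},z_{53}$ divide $\gamma$, and none of them divides $r_1r_2=z_{31}z_{32}z_{43}^2z_{54}^2z_{65}^2$. So their product divides $m''$. Also $m''\mid\gamma$, because $r_2m''=m'$ divides $r_2\gamma$. Since $\gamma=z_{34}z_{42}z_{53}\cdot z_{31}z_{65}$, the two forms of the statement agree, and $\deg M'=2+4+\deg m''$ with $3\le\deg m''\le5$.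
\end{proof}

For $F=G$ one can take $e=-\rho_1\rho_2$ and $e_k=0$. Then $\phi_{21}=\phi_{31}=\phi_{23}=0$, and \eqref{eq:eGamma} gives $\delta_3=-\Gamma$ and $m''=\gamma$, in agreement with Lemma~\ref{lem:M}.

\begin{proof}[Proof of Theorem~\ref{thm:A}]
By Lemma~\ref{lem:M}, some minimal generator $M'$ of $J$ divides $M$. Every monomial of $J$ is the leading monomial of an element of $I$, so $\deg M'\in\{9,10,11\}$ by Lemma~\ref{lem:key}. Proposition~\ref{prop:bound} then shows that $\Delta_{\widetilde J}$ is not Cohen--Macaulay over any field. Each of the other three properties implies Cohen--Macaulayness (Section~\ref{sec:complexes}), so they fail too. By \eqref{eq:transpose}, the initial ideal of $I_{w^{-1}}$ for a diagonal order is obtained from an initial ideal of $I_w$ for a diagonal order by renaming the variables, which gives the statement for $w^{-1}$.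
\end{proof}

\section{Squarefree initial ideals}\label{sec:squarefree}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Conca and Varbaro \cite{CV} show that if the initial ideal of a homogeneous ideal is squarefree, then the quotients by the two ideals have the same depth. So $R/I_w$ and $R/J$ have equal depth, and they have equal dimension by (H2). The ring $R/I_w$ is Cohen--Macaulay by (F), hence so is $R/J$. Since $\widetilde J=J$, this says that $\Delta_{\widetilde J}$ is Cohen--Macaulay over $\mathbb{C}$.
\end{proof}

Thus Cohen--Macaulayness over $\mathbb{C}$ can fail only when a genuine polarization is needed. The hypothesis of Theorem~\ref{thm:C} cannot be dropped, by Theorem~\ref{thm:A}; the two theorems together show that for the permutations of Theorem~\ref{thm:A} no diagonal term order gives a squarefree $J$. The hypothesis is not necessary either: for $214365$ the ideal $J$ has the minimal generator $b^2QU$ or $a^2PU$, and $\Delta_{\widetilde J}$ is Cohen--Macaulay by Theorem~\ref{thm:B}.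

\begin{thebibliography}{9}

\bibitem{CV} Conca and Varbaro, \emph{Square-free Gr\"obner degenerations}, Invent. Math. (2020).

\bibitem{Fulton} Fulton, Duke Math. J. (1992).

\bibitem{HH} Herzog and Hibi, \emph{Monomial Ideals}.

\bibitem{KM} Knutson and Miller, \emph{Subword complexes in Coxeter groups}.

\bibitem{SY} Ada Stelzer and Alexander Yong, \emph{Combinatorial commutative algebra rules}, arXiv:2306.00737 (2023).

\end{thebibliography}
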